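# Homeomorphisms of a closed surface that send quasicircles to quasicircles

## 1. Three theorems: quasicircles, test curves, and $C^1$ curves

Throughout, $S$ is a connected, closed, oriented surface of genus $g\ge 2$, with a fixed smooth structure, an auxiliary smooth hyperbolic metric compatible with it, and the conformal structure underlying that metric. Quasiconformal is abbreviated QC, and a QC map may preserve or reverse orientation.

**Theorem A.** Let $\varphi:S\to S$ be a homeomorphism such that $\varphi(\gamma)$ is a quasicircle for every essential quasicircle $\gamma\subset S$. Then $\varphi$ is quasiconformal.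

The hypothesis is qualitative: nothing is assumed about how irregular $\varphi(\gamma)$ may be in terms of how irregular $\gamma$ is. The conclusion is a uniform bound on distortion. The question whether this holds is posed in Katherine Williams Booth, Alexander Nolte, and Yvon Verberne, "Graphs of Quasicircles and Quasiconformal Homeomorphisms", arXiv:2601.09892 (2026).

Two further theorems say which curves one really has to test.

**Definition (test curves).** Let $c$ be an isotopy class of smoothly embedded simple closed curves in $S$. Let $\mathcal T_c$ be the set of Jordan curves $\gamma=\Psi(\gamma_0)$ such that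

* $\gamma_0\in c$ is a $C^\infty$ embedded curve through some point $p$;
* $\Psi:S\to S$ is a homeomorphism that is the identity outside a conformal coordinate disc about $p$, is isotopic to the identity, fixes $p$, and is a $C^\infty$ diffeomorphism off $p$;
* in a conformal coordinate at $p$ (with $p=0$), $\Psi(v)=v+o(|v|)$, and for every $\varepsilon>0$ the map $\Psi$ is $(1+\varepsilon)$-bi-Lipschitz on some neighbourhood of $0$.

**Theorem B.** Fix one class $c$. For a homeomorphism $\varphi:S\to S$ the following are equivalent:

* (i) $\varphi$ is QC;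
* (ii) $\varphi$ sends every quasicircle to a quasicircle;
* (iii) $\varphi$ sends every essential quasicircle to a quasicircle;
* (iv) $\varphi$ sends every $\gamma\in\mathcal T_c$ to a quasicircle.

In particular, each of these conditions for $\varphi$ implies the same condition for $\varphi^{-1}$.

**Theorem C.** On every $S$ there is a homeomorphism $\varphi$ which is not QC but which sends every $C^1$ embedded closed curve, essential or not, to a quasicircle.

Let us see how close a test curve is to being $C^1$. It is $C^\infty$ off one point $p$. At $p$ it has a tangent line, because $\Psi(v)=v+o(|v|)$ makes the directions of $\Psi(v)$ and $v$ agree in the limit. Near $p$ it is chord-arc with constant tending to $1$. Indeed, if $\Psi$ and a short arc of $\gamma_0$ are both $(1+\varepsilon)$-close to isometric, the arc of $\gamma$ between $\Psi(u)$ and $\Psi(v)$ has length at most $(1+\varepsilon)$ times that of the arc of $\gamma_0$, hence at most $(1+\varepsilon)^2|u-v|\le(1+\varepsilon)^3|\Psi(u)-\Psi(v)|$. The one thing it may lack is continuity of the tangent direction at $p$. Theorem C says that in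 (iv) this cannot be repaired: "differentiable, $C^\infty$ off one point, asymptotically isometric" cannot be strengthened to "$C^1$".

## 2. Quasiconformal maps, quasicircles, and the three-point condition

**Definition (QC maps).** A homeomorphism $f$ between plane domains is $K$-QC if it lies in $W^{1,2}_{\mathrm{loc}}$ and $\|Df\|^2\le K|J_f|$ almost everywhere, and QC if it is $K$-QC for some $K$. A homeomorphism $\varphi:S\to S$ is QC if there is one $K$ such that $\varphi$, read in conformal charts, is $K$-QC near every point.

For a homeomorphism $f$ between plane domains put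
$$H(x,f)=\limsup_{r\to0}\frac{\max_{|y-x|=r}|f(y)-f(x)|}{\min_{|z-x|=r}|f(z)-f(x)|}.\tag{1}$$
If $f$ is differentiable at $x$ with invertible derivative, $H(x,f)$ is the ratio of the two singular values of $Df(x)$. For $L(x,y)=(x,y/K)$ with $K\ge1$ we get $H\equiv K$.

We use four textbook facts.

* **(F1)** $f$ is QC if and only if $H(\cdot,f)$ is bounded (Gehring; Väisälä, *Lectures on n-dimensional quasiconformal mappings*, Thm 34.1).
* **(F2)** Isolated points are removable: if $f:G\to G'$ is a homeomorphism and $f|_{G\setminus\{q\}}$ is $K$-QC, then $f$ is $K$-QC (Väisälä, Thm 17.3; Lehto–Virtanen, *Quasiconformal mappings in the plane*, I.8.1).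
* **(F3)** (Ahlfors) If $\Gamma\subset\mathbb C$ is a quasicircle, there is $C$ such that for all distinct $a,c\in\Gamma$ one of the two arcs of $\Gamma$ between $a$ and $c$ has diameter $\le C|a-c|$.
* **(F4)** $K$-quasiconformality is local and invariant under conformal charts; bi-Lipschitz homeomorphisms are QC; compositions and inverses of QC maps are QC; the measurable Riemann mapping theorem.

**Definition (quasicircles).** A quasicircle in $\mathbb C$ is a Jordan curve in $\mathbb C$ that is the image of a round circle under a QC homeomorphism of $\hat{\mathbb C}$. A Jordan curve $\gamma\subset S$ is a quasicircle if every $p\in\gamma$ has a conformal chart $z$ around it that maps some subarc of $\gamma$ containing $p$ in its interior onto an arc of a quasicircle in $\mathbb C$. It is essential if it is not nullhomotopic in $S$.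

The notions of QC map and quasicircle do not depend on the metric. The identity map between two smooth hyperbolic metrics on $S$ is bi-Lipschitz, hence QC. So the two structures have the same QC maps, and they have the same quasicircles by the argument for (i)⇒(ii) in Section 8, which works verbatim for QC homeomorphisms between two Riemann surfaces.

**Example 1 (segments, Lipschitz graphs, short $C^1$ arcs).** A bi-Lipschitz homeomorphism of $\mathbb C$ is QC, and it stays QC when extended by $\infty\mapsto\infty$, by (F2) at $\infty$. Hence it maps quasicircles in $\mathbb C$ to quasicircles in $\mathbb C$. The boundary of a square is the image of a circle under the bi-Lipschitz map $v\mapsto v\,|v|/|v|_\infty$, where $|v|_\infty=\max(|\mathrm{Re}\,v|,|\mathrm{Im}\,v|)$. So a closed segment, being a side of a square, is an arc of a quasicircle, and so is its image under any bi-Lipschitz homeomorphism of $\mathbb C$. If $g$ is Lipschitz on a compact interval, extend it to $\mathbb R$ by constants. The shear $(x,y)\mapsto(x,y+g(x))$ is bi-Lipschitz, with inverse $(x,y)\mapsto(x,y-g(x))$, and carries a segment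 to the graph of $g$. So Lipschitz graphs are arcs of quasicircles, and so are all sufficiently short $C^1$ arcs, which are Lipschitz graphs after a rotation.

To show that a curve is not a quasicircle we use the following obstruction.

**Lemma 1.** Let $\beta\subset S$ be a quasicircle, $q\in\beta$, and $w$ a conformal chart at $q$. There are a subarc $\sigma\ni q$ of $\beta$, with $q$ in its interior and lying in the chart domain, and a constant $C$, such that
$$|w(a)-w(b)|\le C\,|w(a)-w(c)|\tag{2}$$
whenever $a,b,c\in\sigma$ are distinct and occur in this order on $\sigma$.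

*Proof.* Ahlfors' condition (F3) speaks of one of the two arcs. The point is that on a short subarc it must be the short one.

By definition there are a chart $z_1$ at $q$ and a subarc $\sigma_1\ni q$ with $z_1(\sigma_1)$ an arc of a quasicircle $\Gamma\subset\mathbb C$. Let $C$ be the constant of (F3) for $\Gamma$. Choose $\sigma\subset\sigma_1$ around $q$ so small that $\mathrm{diam}\,z_1(\sigma)\le\mathrm{diam}(\Gamma\setminus z_1(\sigma))$. This is possible, since as $\sigma$ shrinks the left side tends to $0$ and the right side to $\mathrm{diam}\,\Gamma$. For $a,c\in\sigma$ let $I\subset z_1(\sigma)$ be the arc between $z_1(a)$ and $z_1(c)$, and suppose $\mathrm{diam}\,I>C|z_1(a)-z_1(c)|$. By (F3) the complementary arc has diameter $\le C|z_1(a)-z_1(c)|<\mathrm{diam}\,I\le\mathrm{diam}\,z_1(\sigma)$. But the complementary arc contains $\Gamma\setminus z_1(\sigma)$, whose diameter is at least $\mathrm{diam}\,z_1(\sigma)$, a contradiction. So $\mathrm{diam}\,I\le C|z_1(a)-z_1(c)|$. If $b$ lies between $a$ and $c$, then $z_1(b)\in I$, and $|z_1(a)-z_1(b)|\le C|z_1(a)-z_1(c)|$.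

This is (2) in the coordinate $z_1$. The transition map $w\circ z_1^{-1}$ is conformal, hence bi-Lipschitz on a small disc about $z_1(q)$. Shrink $\sigma$ so that $z_1(\sigma)$ lies in that disc, and enlarge $C$. $\square$

**Example 2 (a cusp).** The arc $\{y=\pm x^2,\ x\ge0\}$ near $0$ is not part of a quasicircle. For $a=(t,t^2)$, $b=0$, $c=(t,-t^2)$ we have $|a-b|\ge t$ and $|a-c|=2t^2$, so no $C$ works in (2) as $t\to0$.

## 3. The map $(x,y)\mapsto(x,y|y|)$, linear maps, and where smooth tests stop

Theorem A asks: given $\varphi$ that is not QC, produce one quasicircle whose image is not one. The first curves to try are smooth.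

**Example 3.** Let $f(x,y)=(x,y|y|)$ on $\mathbb R^2$. For $y\ne0$ its derivative is $\mathrm{diag}(1,2|y|)$, so $H((x,y),f)=1/(2|y|)$ for $0<|y|\le\frac12$, and $f$ is not QC near the real axis. Test it on $C^2$ embedded arcs. Off the real axis $f$ is a local diffeomorphism and nothing happens. At a point of the axis where the arc is not vertical, the arc is a graph $y=u(x)$, and its image is the graph of $u|u|$, which is $C^1$. At a point of the axis where the arc is vertical, say at the origin, the arc is $x=h(y)$ with $h(0)=h'(0)=0$. Its image is $X=k(Y)$ with $k(y|y|)=h(y)$, and $|k'(y|y|)|=|h'(y)|/(2|y|)\le\frac12\sup|h''|$ for $y\ne0$, so it is a Lipschitz graph. Thus every $C^2$ arc passes the test. But take the corner $\{x=|y|\}$, a Lipschitz graph over the $y$-axis. Its image is $\{y=\pm x^2,\ x\ge0\}$, the cusp of Example 2.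

So smooth curves do not detect this $f$, while a less smooth curve detects it at once. Theorem C will show that smooth tests cannot be repaired by relaxing $C^2$ to $C^1$: some non-QC maps pass every $C^1$ test.

The next attempt is to use the definition of $H$. If $H(x,f)>n$, there are $y,z$ with $|y-x|=|z-x|=r$ and $|f(y)-f(x)|>n|f(z)-f(x)|$. If a curve passes through $x,y,z$ in this order, the image violates (2) with constant $n$. Two things stand in the way.

First, no uniform control is assumed. A sequence of curves $\gamma_n$ of bounded irregularity with $\varphi(\gamma_n)$ worse and worse gives no contradiction. One single quasicircle must carry bad triples for infinitely many $n$.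

Second, $x,y,z$ may be badly placed. Suppose $z-x=-(y-x)$. If a $(1+\varepsilon)$-bi-Lipschitz map $\Psi$ sends parameters $s<t<u$ on a line to $x,y,z$, then $t-s\ge r/(1+\varepsilon)$ and $u-t\ge2r/(1+\varepsilon)$, hence $r=|z-x|\ge(u-s)/(1+\varepsilon)\ge3r/(1+\varepsilon)^2$. This is impossible when $(1+\varepsilon)^2<3$. Such a triple cannot lie on a test curve of Theorem B close to its special point. We want triples in which $b$ is nearly the midpoint of $a$ and $c$.

**Example 4 (nearly, but not exactly).** For a linear map and $b=\frac{a+c}2$ the ratio $|f(b)-f(a)|/|f(c)-f(a)|$ is always $\frac12$. Exact midpoints are blind to linear distortion. Now let $L(x,y)=(x,y/K)$, $a=0$, $c=i$, $b=\frac i2+\varepsilon$. Then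
$$\frac{|L(b)-L(a)|}{|L(c)-L(a)|}=\frac{\sqrt{\varepsilon^2+1/(4K^2)}}{1/K}=\sqrt{\varepsilon^2K^2+\tfrac14}.$$
A sideways displacement of relative size $\varepsilon$ is enough, as soon as $\varepsilon K$ is large.

## 4. Almost straight triples detect large dilatation

**Definition.** A triple $(a,b,c)$ of distinct points of $\mathbb C$ is **$\varepsilon$-straight** if
$$\Big|b-\frac{a+c}2\Big|\le\varepsilon|c-a|.\tag{3}$$

Example 4 exhibits a $\varepsilon$-straight triple that is bad for a linear map. The following lemma does this for every homeomorphism, with no differentiability.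

**Lemma 2.** For $\varepsilon\in(0,\frac12)$ and $C\ge1$ there is $H_0(\varepsilon,C)<\infty$ with the following property. Let $f$ be a homeomorphism from a plane domain $G$ onto a plane domain, and let $x\in G$ satisfy $H(x,f)>H_0(\varepsilon,C)$. Then for every $s>0$ there is an $\varepsilon$-straight triple $(a,b,c)$ in $D(x,s)\cap G$ with $|f(b)-f(a)|>C|f(c)-f(a)|$.

Here $D(x,r)$ is the open disc.

*Proof.* Argue by contraposition. Suppose that for some $s>0$ every $\varepsilon$-straight triple in $D(x,s)\cap G$ satisfies $|f(b)-f(a)|\le C|f(c)-f(a)|$. Decreasing $s$, we may assume $D(x,s)\subset G$. We bound $H(x,f)$.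

**Step 1.** This step removes the straightness: at the price of shrinking, we compare $f$ at points in all directions from $a$. If $|\theta|\le2\varepsilon$ and $b-a=\frac12e^{i\theta}(c-a)$, then
$$\Big|b-\frac{a+c}2\Big|=\tfrac12|e^{i\theta}-1||c-a|\le\tfrac12|\theta||c-a|\le\varepsilon|c-a|,$$
so $(a,b,c)$ is $\varepsilon$-straight. (The points are distinct, since $|b-a|=\frac12|c-a|\neq0$.) Let $N=\lceil\pi/(2\varepsilon)\rceil$ and $\kappa=2^{-N}$. Every angle in $[-\pi,\pi]$ is a sum of $N$ equal angles of modulus $\le\pi/N\le2\varepsilon$, so every $\mu$ with $|\mu|=\kappa$ is a product of $N$ factors $\frac12e^{i\theta}$ with $|\theta|\le2\varepsilon$. Suppose $\overline D(a,|c-a|)\subset D(x,s)$ and $|y-a|=\kappa|c-a|$, with $c\ne a$. Starting from $c$, go to $y$ in $N$ moves $c_{k+1}=a+\frac12e^{i\theta}(c_k-a)$ with $a$ fixed. All points stay in $\overline D(a,|c-a|)$, and each move costs a factor $C$. Hence $|f(y)-f(a)|\le C^N|f(c)-f(a)|$.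

To include $|y-a|<\kappa|c-a|$, note that $f$ maps the open disc $D(a,\kappa|c-a|)$ onto an open set, so $|f(\cdot)-f(a)|$ has no maximum there relative to the closed disc. Its maximum over the closed disc is attained on the boundary circle. Thus
$$|y-a|\le\kappa|c-a|,\quad\overline D(a,|c-a|)\subset D(x,s)\ \Longrightarrow\ |f(y)-f(a)|\le C^N|f(c)-f(a)|.\tag{4}$$

**Step 2.** This step undoes the shrinking by walking outward from $x$. Let $0<2r<s$ and $|y-x|=|z-x|=r$. Put $w_0=x+\kappa(y-x)$. By (4) with $a=x$ and $c=z$,
$$|f(w_0)-f(x)|\le C^N|f(z)-f(x)|.$$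
Given $w_i\ne y$ on the segment $[x,y]$, let $w_{i+1}\in[w_i,y]$ be the point at distance $\min(\kappa|w_i-x|,|y-w_i|)$ from $w_i$. Apply (4) with $a=w_i$ and $c=x$, which is allowed because $\overline D(w_i,|x-w_i|)\subset\overline D(x,2r)\subset D(x,s)$. It gives $|f(w_{i+1})-f(w_i)|\le C^N|f(w_i)-f(x)|$, so
$$|f(w_{i+1})-f(x)|\le(1+C^N)|f(w_i)-f(x)|.$$
Since $|w_{i+1}-x|=\min((1+\kappa)|w_i-x|,r)$ and $|w_0-x|=\kappa r$, the walk reaches $y$ after at most $M=\lceil\log(1/\kappa)/\log(1+\kappa)\rceil$ steps. Therefore
$$|f(y)-f(x)|\le C^N(1+C^N)^M|f(z)-f(x)|$$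
for all such $y,z$ and all $r<s/2$, so $H(x,f)\le H_0(\varepsilon,C):=C^N(1+C^N)^M$. $\square$

An $\varepsilon$-straight triple is $\varepsilon'$-straight for every $\varepsilon'\ge\varepsilon$. We use this below.

## 5. Bad points accumulating along a ray

Everything rests on the next statement.

**Proposition 3.** Suppose $\varphi:S\to S$ is a homeomorphism that is not QC, and let $c$ be any isotopy class of smooth simple closed curves. Then there is $\gamma\in\mathcal T_c$ which is a quasicircle and for which $\varphi(\gamma)$ is not a quasicircle.

The plan is to find points $x_n\to p$ with $x_n\ne p$, near which there are ever straighter and ever worse triples, and to bend a smooth curve through $p$ so that it runs through one such triple near each $x_n$. The bends sit in disjoint discs. Their cost must tend to zero, although the triple at $x_n$ may point in any direction.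

Fix once and for all two $C^\infty$ cutoff functions: $\chi:[0,\infty)\to[0,1]$ with $\chi=1$ on $[0,\frac18]$, $\chi=0$ on $[\frac14,\infty)$, $|\chi'|\le16$; and $\Theta:\mathbb R\to[0,1]$ with $\Theta=0$ on $(-\infty,0]$, $\Theta=1$ on $[1,\infty)$, $|\Theta'|\le2$.

*Proof of Proposition 3 (Steps 1 to 8, through Section 7).*

**Step 1: a point $p$ with bad points arbitrarily near it but different from it.** We need bad points off $p$ so that the later modifications can live in disjoint discs. Removability of points provides this.

For $p\in S$ take conformal charts $z$ at $p$ and $w$ at $\varphi(p)$ sending these points to $0$, and let $f=w\circ\varphi\circ z^{-1}$, a homeomorphism from some disc $D(0,R_0)$ onto a plane domain. Suppose that for every $p$ the function $H(\cdot,f)$ were bounded on some punctured disc $D(0,\delta)\setminus\{0\}$. By (F1) $f$ would be $K$-QC there for some $K$, and by (F2) it would be $K$-QC on $D(0,\delta)$. Finitely many of these discs cover $S$, so $\varphi$ would be locally $K$-QC with a single $K$, hence QC. This is false. So there is $p$ for which $H(\cdot,f)$ is unbounded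 on every punctured disc about $0$. Fix this $p$ and the charts.

For $j\ge1$ choose $x_j'\ne0$ with $|x_j'|<R_0/j$ and $H(x_j',f)>H_0(\frac1{16j},j)$. Pass to a subsequence along which $x_j'/|x_j'|$ converges, and rotate the chart $z$ so that the limit is $1$. (A rotation does not change $H$.) The bad points now approach $0$ tangentially to the positive real axis.

**Step 2: a reference curve in $c$ that is straight near $p$.** We want a $C^\infty$ embedded $\gamma_0\in c$ through $p$ and $R\in(0,R_0)$ with $z\big(\gamma_0\cap z^{-1}(D(0,R))\big)=(-R,R)$.

Take a smooth curve in $c$. Since $S$ is connected, a smooth ambient isotopy moves it so that it passes through $p$. A rotation $v\mapsto e^{i\alpha\chi(|v|/\eta_1)}v$ with $\eta_1$ small, which is isotopic to the identity by letting $\alpha$ go to $0$, makes it tangent to the real axis at $0$. Then there are $\eta_0,A>0$ such that inside $\{|x|,|y|<\eta_0\}$ the curve is exactly the graph $y=h(x)$, $|x|<\eta_0$, with $|h(x)|\le Ax^2$ and $|h'(x)|\le2A|x|$. For $\eta\le\eta_0$ put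
$$d(x,y)=\chi(|x|/\eta)\,\chi(|y|/\eta)\,h(x),\qquad E(x,y)=(x,\,y-d(x,y)).$$
The function $d$ vanishes unless $|x|,|y|\le\eta/4$. There $|h|\le A\eta^2/16$ and $|h'|\le A\eta/2$, so $|\partial_xd|\le\frac{16}\eta\cdot\frac{A\eta^2}{16}+\frac{A\eta}2=\frac32A\eta$ and $|\partial_yd|\le A\eta$. For $\eta$ small, $|\nabla d|\le\frac52A\eta<1$, so for $\tau\in[0,1]$ the maps $(x,y)\mapsto(x,y-\tau d)$ are the identity plus a contraction, hence diffeomorphisms, and $E$ is isotopic to the identity with support in the box $\{|x|,|y|\le\eta/4\}$. If also $A\eta<8$, then $|h(x)|\le A\eta^2/64<\eta/8$ for $|x|<\eta/8$, so $E(x,h(x))=(x,0)$ there. Let $R<\eta/8$, $R<R_0$. A point $v$ of the old curve with $E(v)\in D(0,R)$ lies in the box, since $E$ preserves the box and is the identity off it, and it has $|x|<\eta/8$. Hence $v=(x,h(x))$ and $E(v)=(x,0)$. So the new curve meets $D(0,R)$ exactly in $(-R,R)$. This is $\gamma_0$.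

**Step 3: one straight, bad triple near each of a sparse sequence of points.** Here we fix the data that the construction must interpolate.

Pass to a further subsequence of the $x_j'$, denoted $x_n$, with $t_n=|x_n|$, such that
$$\tfrac54t_1<R,\qquad t_{n+1}\le\tfrac12t_n,\qquad|x_n-t_n|\le\frac{t_n}{64n}.\tag{5}$$
The last condition is possible because $x_j'/|x_j'|\to1$. Since $x_n=x_j'$ for some $j\ge n$, Lemma 2 gives for every $s>0$ a $\frac1{16j}$-straight triple in $D(x_n,s)$ with ratio $>j$. It is $\frac1{16n}$-straight with ratio $>n$. Put
$$\rho_n=\frac{t_n}{8n}e^{-n},$$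
apply this with $s=\rho_n/4$, and call the triple $(a_n,b_n,c_n)$:
$$|f(b_n)-f(a_n)|>n\,|f(c_n)-f(a_n)|.\tag{6}$$
Let $m_n=\frac{a_n+c_n}2$ and $\frac{c_n-a_n}2=\ell_ne^{i\beta_n}$ with $\ell_n>0$, $\beta_n\in(-\pi,\pi]$. Then
$$\ell_n<\rho_n,\qquad|b_n-m_n|\le\frac{2\ell_n}{16n}=\frac{\ell_n}{8n},\qquad\tau_n:=\frac{|m_n-t_n|}{t_n}\le\frac1{64n}+\frac{\rho_n}{4t_n}\le\frac1{32n}.\tag{7}$$
In the last bound we used $m_n\in D(x_n,\rho_n/4)$ and $\rho_n/(4t_n)=e^{-n}/(32n)\le1/(64n)$.

## 6. Moving three points of a line onto a prescribed triple at cost $1+O(1/n)$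

On the real axis take the model triple $t_n-\ell_n,\ t_n,\ t_n+\ell_n$. We want a diffeomorphism supported near $t_n$ that sends it to $a_n,b_n,c_n$. Three corrections are needed: the middle point must be displaced by $|b_n-m_n|$, the axis must be turned by $\beta_n$, and the centre must be moved from $t_n$ to $m_n$. The first and third are small relative to the room available, by (7). The turn is not small, since $\beta_n$ may be near $\pi$. If one turned by $\beta_n\theta(\rho)$ at distance $\rho$ from $t_n$, with $\theta$ dropping from $1$ to $0$ between $\rho$ and $2\rho$, then $|\rho\theta'(\rho)|\ge1/\log2$ somewhere, by the mean value theorem in the variable $\log\rho$. The derivative would then have norm at least $\sqrt{1+(\beta_n/\log2)^2}$ there. That is bounded, but it does not tend to $1$ unless $\beta_n\to0$. The remedy is that only $\rho\theta'(\rho)$ matters, so we turn slowly in $\log\rho$, over a range of radii of ratio $e^n$. This is why $\rho_n$ contains the factor $e^{-n}$.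

**Step 4: the three corrections.** We define them and bound their derivatives.

*Displacing the middle point.* Let
$$Q_n(v)=v+\chi\Big(\frac{|v-t_n|}{4\ell_n}\Big)e^{-i\beta_n}(b_n-m_n).$$
It is the identity for $|v-t_n|\ge\ell_n$, and $\|DQ_n-I\|\le\frac{16}{4\ell_n}\cdot\frac{2\ell_n}{16n}=\frac1{2n}$.

*Turning.* Let
$$R_n(v)=t_n+(v-t_n)e^{i\beta_n\theta_n(|v-t_n|)},\qquad\theta_n(\rho)=\Theta\Big(\frac1n\log\frac{t_n}{8n\rho}\Big),\quad\theta_n(0)=1.$$
If $\rho\le\rho_n$, then $\frac{t_n}{8n\rho}\ge e^n$ and $\theta_n=1$. If $\rho\ge\frac{t_n}{8n}$, then $\theta_n=0$. Moreover $|\rho\theta_n'(\rho)|=\frac1n|\Theta'|\le\frac2n$. In polar coordinates about $t_n$ the map is $(\rho,\alpha)\mapsto(\rho,\alpha+\beta_n\theta_n(\rho))$, so in orthonormal polar frames its derivative is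
$$\begin{pmatrix}1&0\\k&1\end{pmatrix},\qquad|k|=|\beta_n\rho\theta_n'(\rho)|\le\frac{2\pi}n.$$
The inverse has $-k$ in place of $k$. So $R_n$ is a $C^\infty$ diffeomorphism (near $t_n$ it is a rotation), and $\|DR_n^{\pm1}\|\le1+\frac{2\pi}n$.

*Moving the centre.* Let
$$T_n(v)=v+\chi\Big(\frac{|v-t_n|}{t_n}\Big)(m_n-t_n).$$
It is the identity for $|v-t_n|\ge\frac{t_n}4$, and $\|DT_n-I\|\le\frac{16}{t_n}|m_n-t_n|=16\tau_n\le\frac1{2n}$.

The cutoffs are constant near $v=t_n$, so $Q_n$ and $T_n$ are smooth. Each is the identity plus a contraction of Lipschitz constant $\le\frac1{2n}\le\frac12$. Hence it is a bijection of $\mathbb C$ with everywhere invertible derivative, that is, a $C^\infty$ diffeomorphism, and both it and its inverse have derivatives of norm at most $(1-\frac1{2n})^{-1}$.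

**Step 5: their composition hits the triple.** Put $\Psi_n=T_n\circ R_n\circ Q_n$ and $B_n=\overline D(t_n,t_n/4)$. All three factors are the identity outside $B_n$, so $\Psi_n$ is a $C^\infty$ diffeomorphism of $\mathbb C$, the identity outside $B_n$, with
$$\|D\Psi_n^{\pm1}\|\le L_n:=\Big(1-\frac1{2n}\Big)^{-2}\Big(1+\frac{2\pi}n\Big)\longrightarrow1.$$
Follow the model triple. $Q_n$ fixes $t_n\pm\ell_n$ and sends $t_n$ to $t_n+e^{-i\beta_n}(b_n-m_n)$. These three points lie in $\overline D(t_n,\ell_n)\subset\overline D(t_n,\rho_n)$, where $R_n$ is the rotation by $\beta_n$ about $t_n$, so they go to $t_n\pm\ell_ne^{i\beta_n}$ and $t_n+(b_n-m_n)$. They still lie in $\overline D(t_n,\rho_n)\subset\overline D(t_n,t_n/8)$, where $T_n$ is the translation by $m_n-t_n$. Since $m_n\mp\ell_ne^{i\beta_n}$ are $a_n$ and $c_n$,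
$$\Psi_n(t_n-\ell_n)=a_n,\qquad\Psi_n(t_n)=b_n,\qquad\Psi_n(t_n+\ell_n)=c_n.\tag{8}$$
Finally we bound displacements. $Q_n$ moves points by at most $\ell_n<\rho_n\le\frac{t_n}{8n}$. $R_n$ moves only points with $|v-t_n|\le\frac{t_n}{8n}$, by at most $2\cdot\frac{t_n}{8n}=\frac{t_n}{4n}$. $T_n$ moves points by at most $\tau_nt_n\le\frac{t_n}{32n}$. Hence $|\Psi_n(v)-v|\le\frac{2t_n}n$.

## 7. The bent curve and its image

**Step 6: gluing.** We combine the $\Psi_n$ into one map and check the definition of $\mathcal T_c$.

Points of $B_n$ satisfy $\frac34t_n\le|v|\le\frac54t_n$. By (5), $\frac54t_{n+1}\le\frac58t_n<\frac34t_n$, so the $B_n$ are pairwise disjoint. They lie in $\overline D(0,\frac54t_1)\subset D(0,R)$ and accumulate only at $0$. Let $\Psi=\Psi_n$ on $B_n$ for each $n$ and $\Psi=\mathrm{id}$ elsewhere. Each $\Psi_n$ maps $B_n$ onto itself, so $\Psi$ is a bijection. Near any $v\ne0$ it coincides with the identity or with one $\Psi_n$, so it is a $C^\infty$ diffeomorphism off $0$. It fixes $0$, and on $B_n$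
$$|\Psi(v)-v|\le\frac{2t_n}n\le\frac8{3n}|v|,$$
so $\Psi(v)=v+o(|v|)$ at $0$. As $\Psi(B_n)=B_n$, the map $\Psi^{-1}$ is continuous at $0$ too, and $\Psi$ is a homeomorphism of $\mathbb C$.

*Bi-Lipschitz bounds.* Let $L=\sup_nL_n<\infty$. Off $0$ we have $\|D\Psi^{\pm1}\|\le L$. Integrating along segments that avoid $0$, and using continuity for the others, $\Psi$ is $L$-bi-Lipschitz on $\mathbb C$. For the asymptotic statement let $r>0$. On $D(0,r)\setminus\{0\}$ for $\|D\Psi\|$, and on $D(0,Lr)\setminus\{0\}$ for $\|D\Psi^{-1}\|$, we have the bound
$$\max\big(1,\ \sup\{L_n:B_n\cap D(0,Lr)\ne\emptyset\}\big).$$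
Only $n$ with $\frac34t_n<Lr$ enter, so this tends to $1$ as $r\to0$. Since $\Psi(D(0,r))\subset D(0,Lr)$ and discs are convex, integration along segments in $D(0,r)$ and in $D(0,Lr)$ shows that $\Psi$ is $(1+\varepsilon(r))$-bi-Lipschitz on $D(0,r)$ with $\varepsilon(r)\to0$.

Transport $\Psi$ to $S$ by $z$ and extend it by the identity. It is supported in a closed disc and is the identity on its boundary, so it is isotopic to the identity by the Alexander trick. Hence $\gamma:=\Psi(\gamma_0)\in\mathcal T_c$.

On $\ell_n\le|v-t_n|\le\rho_n$ the map $\Psi$ is a rotation by $\beta_n$ followed by a translation, so there $\gamma$ runs in direction $\beta_n$. If the $\beta_n$ do not tend to $0$ modulo $2\pi$, then $\gamma$ is not $C^1$ at $p$, although it has a tangent line there.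

**Step 7: $\gamma$ is a quasicircle.** Inside $z^{-1}(D(0,R))$, $z(\gamma)=\Psi((-R,R))$, and $\Psi$ is a bi-Lipschitz homeomorphism of $\mathbb C$. By Example 1 its compact subarcs are arcs of quasicircles in $\mathbb C$. At every other point of $\gamma$ we have $\Psi=\mathrm{id}$ nearby, since $\Psi$ is the identity off $z^{-1}(\overline D(0,\frac54t_1))$. There $\gamma$ coincides locally with the smooth curve $\gamma_0$, and short $C^1$ arcs are arcs of quasicircles.

**Step 8: $\varphi(\gamma)$ is not a quasicircle.** Here the three-point condition meets (6). Suppose $\varphi(\gamma)$ were a quasicircle. Apply Lemma 1 to $\beta=\varphi(\gamma)$, $q=\varphi(p)$ and the chart $w$, obtaining $\sigma$ and $C$. By continuity there is $\delta\in(0,R)$ such that $t\mapsto\varphi(z^{-1}(\Psi(t)))$, $t\in[-\delta,\delta]$, parametrizes a subarc of $\sigma$. For large $n$ the numbers $t_n-\ell_n<t_n<t_n+\ell_n$ lie in $(0,\delta)$. By (8), $f(a_n),f(b_n),f(c_n)$ occur in this order on $w(\sigma)$, so (2) gives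
$$|f(b_n)-f(a_n)|\le C\,|f(c_n)-f(a_n)|.$$
For $n\ge C$ this contradicts (6). $\square$

## 8. Theorems A and B

**Proof of Theorem A.** Let $c$ be an essential class, for example that of a nonseparating simple closed curve. If $\varphi$ is not QC, Proposition 3 gives a quasicircle $\gamma=\Psi(\gamma_0)\in\mathcal T_c$ with $\varphi(\gamma)$ not a quasicircle. Since $\Psi$ is isotopic to the identity, $\gamma$ is homotopic to $\gamma_0$, hence essential. So a homeomorphism that sends all essential quasicircles to quasicircles is QC. $\blacksquare$

**Proof of Theorem B.** We show (i)⇒(ii)⇒(iii)⇒(i) and (ii)⇒(iv)⇒(i).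

**(i)⇒(ii).** The purpose is to find, at each point of the image curve, a conformal chart adapted to it. Let $\varphi$ be QC, $\gamma$ a quasicircle, $q\in\gamma$. Take a chart $z$ at $q$ with $z(q)=0$ and $z(\sigma)$ an arc of a quasicircle $\Gamma\subset\mathbb C$ for some subarc $\sigma$ around $q$, and a chart $w$ at $\varphi(q)$. If $\varphi$ reverses orientation, replace $z$ by $\bar z$; complex conjugation preserves quasicircles in $\mathbb C$. Then $f=w\circ\varphi\circ z^{-1}$ is an orientation-preserving QC embedding of some disc $D(0,\delta)$, with Beltrami coefficient $\mu_f$. By the measurable Riemann mapping theorem there is a QC homeomorphism $\Phi$ of $\hat{\mathbb C}$ fixing $\infty$ whose Beltrami coefficient is $\mu_f$ on $D(0,\delta)$ and $0$ elsewhere. On $D(0,\delta)$ the maps $f$ and $\Phi$ have the same Beltrami coefficient, so $h=f\circ\Phi^{-1}$ is conformal on $\Phi(D(0,\delta))$. Hence $h^{-1}\circ w$ is a conformal chart at $\varphi(q)$. For a small subarc $\sigma'\subset\sigma$ around $q$,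
$$h^{-1}\circ w(\varphi(\sigma'))=\Phi\circ f^{-1}\circ w\circ\varphi(\sigma')=\Phi(z(\sigma')),$$
which is an arc of $\Phi(\Gamma)$, a quasicircle in $\mathbb C$ because $\Phi$ fixes $\infty$. So $\varphi(\gamma)$ is a quasicircle.

**(ii)⇒(iii)** is trivial, and **(iii)⇒(i)** is Theorem A.

**(ii)⇒(iv).** We must check that every $\gamma=\Psi(\gamma_0)\in\mathcal T_c$ is a quasicircle; then (ii) applies to it. The curve $\gamma_0$ is smooth, hence a quasicircle by Example 1. The map $\Psi$ is QC: near $p$ it is bi-Lipschitz in a conformal coordinate, and off a neighbourhood of $p$ it is a diffeomorphism on a compact set, so it is locally bi-Lipschitz with a uniform constant. By (i)⇒(ii), already proved for every QC homeomorphism and here applied to $\Psi$, the curve $\Psi(\gamma_0)$ is a quasicircle. (Alternatively: off $p$ the curve is $C^\infty$. Near $p$, a short arc of $\gamma_0$ satisfies the three-point condition (2), so its bi-Lipschitz image does too, and by Rickman's theorem, *Characterization of quasiconformal arcs*, Ann. Acad. Sci. Fenn. 1966, a plane arc satisfying the three-point condition is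 a subarc of a quasicircle.)

**(iv)⇒(i)** is Proposition 3.

Finally, $\varphi$ is QC if and only if $\varphi^{-1}$ is. Each of the conditions for $\varphi$ is equivalent to (i) for $\varphi$, hence to (i) for $\varphi^{-1}$, hence to the same condition for $\varphi^{-1}$. $\blacksquare$

## 9. A non-quasiconformal map that every $C^1$ curve survives

To escape $C^1$ curves, place vertical compressions by the factor $n$ in tiny boxes that approach $p$ along a horizontal ray. A curve that reaches infinitely many boxes must be horizontal at $p$. If it is $C^1$, it is then nearly horizontal in the boxes too, and a nearly horizontal curve is not damaged by vertical compression.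

**Proof of Theorem C.**

**Step 1: construction.** Let $z=x+iy$ be a conformal chart at a point $p$ with $z(p)=0$ and image containing $\overline D(0,2)$. For $n\ge1$ let
$$\rho_n=8^{-n},\qquad P_n=\{|x-2^{-n}|\le\rho_n,\ |y|\le\rho_n\}.$$
(This $\rho_n$ is unrelated to that of Section 5.) The boxes are disjoint, since $2^{-n}-2^{-n-1}=2^{-n-1}>\frac98\,8^{-n}=\rho_n+\rho_{n+1}$. Let $\lambda_n:[-1,1]\to[-1,1]$ be the odd piecewise linear homeomorphism with $\lambda_n(y)=y/n$ for $0\le y\le\frac12$, linear on $[\frac12,1]$, $\lambda_n(1)=1$. Its slopes are $\frac1n$ and $2-\frac1n$, so they lie in $[\frac1n,2]$. The difference $|\lambda_n(y)-y|$ is largest at $|y|=\frac12$, so it is $\le\frac12$. On $[-1,1]^2$ define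
$$G_n(x,y)=(x,g_n(x,y)),\qquad g_n(x,y)=|x|\,y+(1-|x|)\lambda_n(y).$$
On $|x|=1$ we have $g_n=y$, and on $|y|=1$ we have $\lambda_n(y)=y$, so $G_n$ is the identity on the boundary of the square. For fixed $x$, $g_n(x,\cdot)$ is a convex combination of the identity and $\lambda_n$, so it is an increasing homeomorphism of $[-1,1]$ with slopes in $[\frac1n,2]$. For fixed $y$, $g_n(\cdot,y)$ is Lipschitz with constant $|y-\lambda_n(y)|\le\frac12$. Hence $G_n$ is a Lipschitz bijection of the square. From $|g_n(x,y)-g_n(x',y')|\ge\frac1n|y-y'|-\frac12|x-x'|$ its inverse is Lipschitz as well, so $G_n$ is bi-Lipschitz.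

Let $\varphi$ be the copy of $G_n$ on each $P_n$, transported by $v\mapsto2^{-n}+\rho_nv$, and the identity elsewhere. It is continuous off $p$ because $G_n$ is the identity on the boundary, and at $p$ because $\varphi(P_n)=P_n$ and the boxes shrink to $p$. A continuous bijection of a compact surface is a homeomorphism.

**Step 2: $\varphi$ is not QC.** For $x\ne0$ and $|y|<\frac12$ we have $\partial_yg_n=|x|+(1-|x|)\frac1n$ and $|\partial_xg_n|=|y|(1-\frac1n)$. So as $(x,y)\to(0,0)$ with $x\ne0$, $DG_n\to\mathrm{diag}(1,\frac1n)$. Similarities do not change ratios of singular values, so $P_n$ contains points of differentiability of $\varphi$ where $H$ is arbitrarily close to $n$. Thus $H$ is unbounded in the chart, and $\varphi$ is not QC by (F1).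

**Step 3: a Lipschitz bound for the vertical component.** This controls horizontal curves at $p$. In the chart $\varphi(x,y)=(x,\varphi_2(x,y))$, and we claim
$$|\varphi_2(x,y)-\varphi_2(x',y')|\le\tfrac12|x-x'|+2|y-y'|.\tag{9}$$
The bounds for $g_n$ in Step 1 are scale-invariant, so they hold on every $P_n$. A vertical line meets at most one box, and on it $\varphi_2$ is continuous, with slopes at most $2$ inside the box and equal to $1$ outside. So $\varphi_2$ is $2$-Lipschitz in $y$. A horizontal line with $y\ne0$ meets only the finitely many boxes with $8^{-n}\ge|y|$. On it $\varphi_2$ is continuous, $\frac12$-Lipschitz in each box and constant outside, so it is $\frac12$-Lipschitz. On $y=0$ we have $\varphi_2=0$. Changing first $y$ and then $x$ gives (9).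

**Step 4: images of $C^1$ curves.** Let $\gamma$ be a $C^1$ embedded closed curve and $q\in\gamma$. We show that $\varphi(\gamma)$ is locally a quasiarc at $\varphi(q)$.

*Case $q\ne p$.* If $q$ lies outside all boxes, it has a neighbourhood missing all of them, because they are closed and accumulate only at $p$. There $\varphi=\mathrm{id}$, and short $C^1$ arcs are arcs of quasicircles. If $q$ lies in a box, then near $q$, in the coordinate $z$, the map $\varphi$ coincides for some $N$ with the map $\Phi_N$ of $\mathbb C$ that equals $\varphi$ on $P_1,\dots,P_N$ and is the identity elsewhere. Cutting segments into the pieces inside and outside the boxes shows that $\Phi_N$ and its inverse are Lipschitz. A short $C^1$ arc is an arc of a quasicircle in $\mathbb C$ (Example 1), so its image under the bi-Lipschitz homeomorphism $\Phi_N$ is one too.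

*Case $q=p$, tangent of $\gamma$ at $p$ not horizontal.* Near $0$, $\gamma\subset\{|y|\ge\kappa|x|\}$ for some $\kappa>0$. On $P_n$ we have $x\ge2^{-n}-8^{-n}\ge2^{-n-1}$ and $|y|\le8^{-n}$, so $|y|/|x|\le2\cdot4^{-n}<\kappa$ for large $n$. So near $p$ the curve misses all boxes, and $\varphi(\gamma)=\gamma$ there.

*Case $q=p$, tangent horizontal.* Near $0$, $\gamma$ is a graph $y=u(x)$, $|x|\le\delta$, with $|u'|\le1$, since $u'$ is continuous and $u'(0)=0$. Then $\varphi(\gamma)$ near $p$ is the graph of $U(x)=\varphi_2(x,u(x))$. By (9), $|U(x)-U(x')|\le(\frac12+2)|x-x'|$, so $U$ is $\frac52$-Lipschitz, and its graph is an arc of a quasicircle by Example 1.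

Hence $\varphi(\gamma)$ is a quasicircle. $\blacksquare$

It is instructive to see what the test curves of Theorem B see here and $C^1$ curves do not. In the rescaled box $[-1,1]^2$, take $0<h\le\frac12$ and $0<\varepsilon<\frac12$, and let $a=(0,-h)$, $b=(2\varepsilon h,0)$, $c=(0,h)$. This triple is $\varepsilon$-straight, since $|b-\frac{a+c}2|=2\varepsilon h=\varepsilon|c-a|$. Its image is $(0,-h/n)$, $(2\varepsilon h,0)$, $(0,h/n)$, so
$$\frac{|G_n(b)-G_n(a)|}{|G_n(c)-G_n(a)|}\ge\frac{2\varepsilon h}{2h/n}=\varepsilon n.$$
With $\varepsilon=n^{-1/2}$ (for $n\ge5$) the triples become straight and the ratio is at least $\sqrt n\to\infty$. But $a$ and $c$ lie on one vertical line. A $C^1$ curve through $p$ with horizontal tangent is a graph over the $x$-axis near $p$ and cannot contain both. A curve of $\mathcal T_c$ can turn by a right angle inside the discs $B_n$, and so it can run through such triples.
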